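# Hypercovers and complexes of vector bundles over a soft structure sheaf

## Theorems A, B, C and D

**Theorem A.** There are a compact Hausdorff space $X$ and a hypercover $U_\bullet$ of $X$ such that, for the sheaf $\mathcal A=\mathcal C_X$ of continuous real functions, which is soft,
$$H^2\big(\mathrm{Hom}_{\mathrm{holim}\,\mathfrak L(U_\bullet)}(\mathcal A,\mathcal A)\big)\neq 0,\qquad\text{while}\qquad H^2\big(\mathfrak L(X)(\mathcal A,\mathcal A)\big)=0 .$$
One can take $U_\bullet$ with finitely many components in each degree and with $U_n=(\mathrm{cosk}_1U_\bullet)_n$ for $n\ge 2$.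

**Theorem B.** Let $X$ be compact and $\mathcal A$ soft. The functor $\mathfrak L(X)\to\mathrm{holim}\,\mathfrak L(U_\bullet)$ is quasi-fully faithful for every hypercover $U_\bullet$ of $X$ if and only if $H^q(V,\mathcal A)=0$ for all open $V\subset X$ and all $q\ge 1$.

**Theorem C.** Let $X$ be compact and $\mathcal A$ soft. Suppose that

(b) $H^q(V,\mathcal Hom(E,F))=0$ for all $q\ge1$, all open $V\subset X$ and all finitely generated locally free $E,F$ on $V$.

Then $\mathfrak L(X)\to\mathrm{holim}\,\mathfrak L(U_\bullet)$ is a quasi-equivalence for every hypercover. Condition (b) holds if every open subset of $X$ is paracompact, for example if $X$ is metrizable.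

**Theorem D.** Let $X$ be compact and $\mathcal A$ soft. For the Čech nerve of any open cover of $X$ the functor $\mathfrak L(X)\to\mathrm{holim}\,\mathfrak L(U_\bullet)$ is quasi-fully faithful. It is a quasi-equivalence if there are a soft sheaf of rings $\mathcal R$ on $X$ and a homomorphism $\mathcal R\to Z(\mathcal A)$ to the center, for example if $\mathcal A$ is commutative.

Here is what these say. To an open set $V$ we attach the dg-category $\mathfrak L(V)$ of bounded complexes of vector bundles on $V$. Can a complex on $X$ be recovered, up to homotopy, from its restrictions to the pieces of a cover together with gluing data that hold only up to coherent homotopy? "All gluing data" is the homotopy limit of the diagram $\mathfrak L(U_\bullet)$. The conjecture under discussion, from Zhaoting Wei, "The descent of twisted perfect complexes on a space with soft structure sheaf", arXiv:1605.07111 (2016), reads: for a compact ringed space $(X,\mathcal A)$ with soft structure sheaf and any hypercover $U_\bullet$, the functor $\mathfrak L(X)\to\mathrm{holim}\,\mathfrak L(U_\bullet)$ is a quasi-equivalence.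 Theorem A says that this is false, and that it already fails on morphisms from $\mathcal A$ to itself. Theorem B locates the failure on morphisms: it is cohomology of $\mathcal A$ on open subsets. Theorems C and D say when the conclusion does hold.

## Soft sheaves and complexes of vector bundles

Throughout, "compact" means compact Hausdorff, $\mathcal A$ is a sheaf of not necessarily commutative rings on $X$, and modules are right modules unless we say otherwise. For a closed $K\subset X$, a section of a sheaf $\mathcal M$ over $K$ is a section of the restricted sheaf $\mathcal M|_K$; so "$s=0$ on $K$" means that the germs of $s$ at the points of $K$ vanish.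

**Definition (soft).** A sheaf on $X$ is soft if every section over a closed subset of $X$ extends to a section over $X$.

We use three textbook facts from Godement, *Théorie des faisceaux*. On a paracompact space a section over a closed set extends to an open neighborhood (II.3.3.1); a locally soft sheaf on a paracompact space is soft (II.3.4.1); a soft sheaf on a paracompact space has no cohomology in degrees $\ge1$ (II.4.4.3). Compact spaces are paracompact.

For example, $\mathcal C_X$ is soft when $X$ is compact. A section over a closed $K$ extends to a continuous function on an open $O\supset K$. Multiply it by a continuous function on $X$ that is $1$ near $K$ and has support in $O$, and extend by zero. The constant sheaf $\mathbb Z$ on $[0,1]$ is not soft: the section over $\{0,1\}$ with values $0$ and $1$ does not extend.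

**Definition (the presheaf $\mathfrak L$).** For open $V\subset X$, the objects of $\mathfrak L(V)$ are the bounded complexes of $\mathcal A|_V$-modules that are locally free of finite rank. The morphism complex $\mathfrak L(V)(E,F)$ has degree-$n$ part $\prod_p\mathrm{Hom}(E^p,F^{p+n})$ and differential $d\phi=d_F\phi-(-1)^n\phi d_E$. For a disjoint union, $\mathfrak L(\coprod_aV_a)=\prod_a\mathfrak L(V_a)$.

Two small examples. A right-linear map $\mathcal A\to\mathcal A$ is left multiplication by the image of $1$, so $\mathfrak L(V)(\mathcal A,\mathcal A)=\mathcal A(V)$, concentrated in degree $0$. If $E=(\mathcal A\xrightarrow{a}\mathcal A)$ sits in degrees $0,1$ and $F=\mathcal A$ in degree $0$, then $\mathfrak L(V)(E,F)$ is $\mathcal A(V)\to\mathcal A(V)$, $\phi\mapsto\phi a$, in degrees $-1,0$.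

**Definition (quasi-equivalence).** For a dg-category $C$, $H^0(C)$ has the same objects and morphisms $H^0(C(x,y))$. A dg-functor is quasi-fully faithful if it induces quasi-isomorphisms on all morphism complexes. It is a quasi-equivalence if, in addition, it is essentially surjective on $H^0$.

## Hypercovers, and those built from a graph

We consider spaces $V=\coprod_{a\in A}V_a$ over $X$ with each $V_a\subset X$ open. A map to $\coprod_{b\in B}W_b$ is a map $f:A\to B$ with $V_a\subset W_{f(a)}$. It is a cover if $W_b=\bigcup_{f(a)=b}V_a$ for every $b$. Finite limits over $X$ are formed by taking the limit of the index sets and intersecting the open sets.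

**Definition (hypercover).** A hypercover $U_\bullet\to X$ is an augmented simplicial object $U_n=\coprod_{a\in I_n}U_{n,a}$ of this category such that $U_n\to(\mathrm{cosk}_{n-1}U_\bullet)_n$ is a cover for every $n\ge0$.

Let us unwind this. For $n=0$ it says that the $U_{0,a}$ cover $X$. For $n=1$ it says that for all $a,b\in I_0$ the sets $U_{1,e}$, where $e$ runs over the "edges" with vertices $a$ and $b$, cover $U_{0,a}\cap U_{0,b}$. In general, a component of $(\mathrm{cosk}_{n-1}U_\bullet)_n$ is a boundary of an $n$-simplex with faces in $I_{n-1}$, its open set is the intersection of the open sets of the faces, and this set has to be covered by the $U_{n,\sigma}$ with $\sigma$ filling this boundary. For $x\in X$ put $I_n(x)=\{a\in I_n: x\in U_{n,a}\}$; these form a simplicial set, and the hypercover condition is equivalent to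
$$\text{for all }x\in X\text{ and }n\ge0,\text{ every map }\partial\Delta^n\to I_\bullet(x)\text{ extends to }\Delta^n\to I_\bullet(x). \tag{1}$$

In the Čech nerve of a cover $\{U_i\}$, $I_n$ is the set of tuples $(i_0,\dots,i_n)$ with open sets $U_{i_0\dots i_n}=U_{i_0}\cap\dots\cap U_{i_n}$: every boundary has exactly one filling, on the whole intersection. A general hypercover may refine these intersections. The following ones refine one double intersection and nothing else.

**Lemma 1 (graph hypercovers).** Let $V\subset X$ be open and let $\{V_i\}_{i\in S}$ be an open cover of $V$. Take vertices $0,1$ and edges $\iota_0:0\to0$, $\iota_1:1\to1$, $p_i:0\to1$, $\bar p_i:1\to0$ ($i\in S$), with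
$$U_{\iota_0}=X,\qquad U_{\iota_1}=V,\qquad U_{p_i}=U_{\bar p_i}=V_i .$$
Let $I_n$ be the set of families $\sigma=(v_i;e_{ij})_{0\le i\le j\le n}$ with $v_i\in\{0,1\}$, $e_{ij}$ an edge $v_i\to v_j$ and $e_{ii}=\iota_{v_i}$. Put $\alpha^*\sigma=(v_{\alpha(i)};e_{\alpha(i)\alpha(j)})$ and $U_{n,\sigma}=\bigcap_{i\le j}U_{e_{ij}}$. Then $U_\bullet$ is a hypercover of $X$, with $U_0=X\sqcup V$, $U_1=\coprod_eU_e$, and $U_n=(\mathrm{cosk}_1U_\bullet)_n$ for $n\ge2$.

*Proof.* For $\alpha:[m]\to[n]$ the edges of $\alpha^*\sigma$ are among those of $\sigma$, so $U_{n,\sigma}\subset U_{m,\alpha^*\sigma}$, and we have a simplicial object over $X$. A $1$-simplex is an edge $e:v_0\to v_1$, with open set $U_{\iota_{v_0}}\cap U_e\cap U_{\iota_{v_1}}=U_e$. Now check the cover conditions. For $n=0$: $X\cup V=X$. For $n=1$: the components $(0,0),(0,1),(1,0),(1,1)$ of $U_0\times_XU_0$ are $X,V,V,V$, covered respectively by $\{X\}$, $\{V_i\}$, $\{V_i\}$, $\{V\}$. For $n\ge2$, every edge of an $n$-simplex lies in a proper face, a compatible family of proper faces is determined by its vertices and edges, and these may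 be prescribed arbitrarily. So $U_n\to(\mathrm{cosk}_{n-1}U_\bullet)_n$ is an isomorphism; hence also $U_n=(\mathrm{cosk}_1U_\bullet)_n$. $\square$

If $S$ is finite, each $I_n$ is finite.

## Morphism complexes in a homotopy limit

Work over a commutative ring $k$, for instance $k=\mathbb Z$, and enlarge universes when needed. The category of dg-categories carries Tabuada's model structure (C. R. Acad. Sci. Paris 340 (2005)), whose weak equivalences are the quasi-equivalences. It is combinatorial, so the diagram category $\mathrm{Fun}(\Delta,\mathrm{dgCat})$ has the injective model structure, with objectwise cofibrations and weak equivalences (Lurie, *Higher Topos Theory*, A.2.8.2). For a cosimplicial dg-category $C_\bullet$ choose an objectwise trivial cofibration $C_\bullet\to C'_\bullet$ with $C'_\bullet$ injectively fibrant. Then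
$$\mathrm{holim}\,C_\bullet=\lim C'_\bullet .$$
An object of $\lim C'$ is a family of objects $x_n\in C'_n$ with $\alpha_*x_m=x_n$ for each $\alpha:[m]\to[n]$, and similarly for morphisms.

For a cosimplicial complex $K^\bullet$ let $\mathrm{Tot}\,K=\prod_nK^n[-n]$, with differential $\delta+(-1)^nd$ on $K^n$, where $\delta=\sum(-1)^id^i$ is the alternating sum of the cofaces. It preserves levelwise quasi-isomorphisms. By passing to cones this means: if all $K^n$ are acyclic, so is $\mathrm{Tot}\,K$. Indeed $\mathrm{Tot}\,K$ is the limit of the tower of surjections $\mathrm{Tot}^{\le m}K\to\mathrm{Tot}^{\le m-1}K$ with kernels $K^m[-m]$; inductively each $\mathrm{Tot}^{\le m}K$ is acyclic, and a limit of a tower of surjections of acyclic complexes is acyclic.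

**Lemma 2.** For $x,y\in\lim C'$ the natural map $(\lim C')(x,y)=\lim_nC'_n(x_n,y_n)\to\mathrm{Tot}\,C'_\bullet(x,y)$ is a quasi-isomorphism. If $x,y$ come from $\lim C_\bullet$, then also $\mathrm{Tot}\,C_\bullet(x,y)\to\mathrm{Tot}\,C'_\bullet(x,y)$ is a quasi-isomorphism.

**Step 1: morphism complexes form a fibrant diagram.** This step transfers fibrancy from dg-categories to complexes. For a complex $M$ let $I_M$ be the dg-category with objects $0,1$, endomorphisms $k$, $\mathrm{Hom}(0,1)=M$, $\mathrm{Hom}(1,0)=0$. The functor $M\mapsto I_M$, from $Ch(k)$ with the projective model structure to dg-categories under $k\sqcup k$, is left adjoint to $(C;x,y)\mapsto C(x,y)$. It sends the generating cofibrations $S^{n-1}\to D^n$ and the generating trivial cofibrations $0\to D^n$ of $Ch(k)$ to generating cofibrations and trivial cofibrations of Tabuada's structure, so it is left Quillen. Applied objectwise to diagrams, it preserves objectwise cofibrations and objectwise trivial cofibrations. So its right adjoint on diagrams preserves injective fibrations. Objects $x,y\in\lim C'$ make $C'$ a diagram under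 the constant diagram $k\sqcup k$, so $K^n=C'_n(x_n,y_n)$ is injectively fibrant in $\mathrm{Fun}(\Delta,Ch(k))$.

**Step 2: for injectively fibrant $K$, $\lim K\to\mathrm{Tot}\,K$ is a quasi-isomorphism.** We write both sides as morphism complexes into $K$. Let $N$ be the diagram of complexes with $N_p=k[\mathrm{Hom}_\Delta([p],-)]$ in cohomological degree $-p$; its value at $[n]$ is the chain complex of the simplex $\Delta^n$. By Yoneda $\mathrm{Hom}(N_p,K)=K^p$, so $\mathrm{Hom}(N,K)=\mathrm{Tot}\,K$ up to the usual signs, while $\mathrm{Hom}(k,K)=\lim K$ for the constant diagram $k$. Simplices are contractible, so $N\to k$ is an objectwise quasi-isomorphism, and both diagrams are objectwise bounded above complexes of free modules, hence objectwise cofibrant. Let $Q=\mathrm{cone}(N\to k)$; it is objectwise cofibrant and acyclic, and up to shift $\mathrm{Hom}(Q,K)$ is the cone of $\lim K\to\mathrm{Tot}\,K$. We claim that it is acyclic. A cocycle of degree $n$ in it is a chain map $Q\to K[n]$. The inclusion $Q\to\mathrm{cone}(\mathrm{id}_Q)$ is degreewise split with cokernel $Q[1]$, so it is an objectwise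 trivial cofibration. As $K[n]$ is injectively fibrant, the map extends to $\mathrm{cone}(\mathrm{id}_Q)$, which means that it is null-homotopic, i.e. a coboundary.

**Step 3: comparing $C$ and $C'$.** The maps $C_n(x_n,y_n)\to C'_n(x_n,y_n)$ are quasi-isomorphisms, and $\mathrm{Tot}$ preserves levelwise quasi-isomorphisms. $\square$

The map $\lim K\to\mathrm{Tot}\,K$ is $(z_n)\mapsto z_0$, placed in cosimplicial degree $0$. So for $E,F\in\mathfrak L(X)$, the functor $\mathfrak L(X)\to\mathrm{holim}\,\mathfrak L(U_\bullet)$ induces a quasi-isomorphism on the complex of morphisms from $E$ to $F$ if and only if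
$$\mathfrak L(X)(E,F)\to\mathrm{Tot}\,\mathfrak L(U_\bullet)(E,F)\tag{2}$$
is one. For $E=F=\mathcal A$ everything is explicit: with $\mathcal A(U_n)=\prod_a\mathcal A(U_{n,a})$,
$$H^n\big(\mathrm{Hom}_{\mathrm{holim}\,\mathfrak L(U_\bullet)}(\mathcal A,\mathcal A)\big)\cong H^n\big(\mathcal A(U_0)\xrightarrow{\delta}\mathcal A(U_1)\xrightarrow{\delta}\mathcal A(U_2)\to\cdots\big),\qquad\delta=\sum(-1)^id_i^* .\tag{3}$$

## Partitions of unity and Čech nerves

We try the right side of (3) by hand. For the constant hypercover $U_n=X$ the complex is $\mathcal A(X)\xrightarrow{0}\mathcal A(X)\xrightarrow{1}\mathcal A(X)\xrightarrow{0}\cdots$, with cohomology $\mathcal A(X)$ in degree $0$, as it should be.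

Next take the Čech nerve of $X=U_1\cup U_2$. A $1$-cocycle $(s_{ij})$ satisfies $s_{ii}=0$ (look at $(i,i,i)$) and $s_{ij}+s_{ji}=0$ (look at $(i,j,i)$), so it is the same as $f=s_{12}\in\mathcal A(U_1\cap U_2)$, and it is a coboundary iff $f=\lambda_2-\lambda_1$ with $\lambda_i\in\mathcal A(U_i)$. Choose $\psi\in\mathcal A(X)$ with $\mathrm{supp}\,\psi\subset U_2$ and $\mathrm{supp}(1-\psi)\subset U_1$. Then $f\psi$ extends by zero to $U_1$, $f(1-\psi)$ extends by zero to $U_2$, and $f=f\psi+f(1-\psi)$. So $H^1=0$. The next lemma is the general form, including the existence of such $\psi$.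

**Lemma 3.** Let $X$ be compact, $\mathcal R$ a soft sheaf of rings on $X$, $V\subset X$ open, $\mathcal M$ a (left or right) $\mathcal R|_V$-module, and $\{W_i\}$ an open cover of $X$. Then the augmented Čech complex over all tuples
$$0\to\mathcal M(V)\to\prod_i\mathcal M(V\cap W_i)\to\prod_{i,j}\mathcal M(V\cap W_i\cap W_j)\to\cdots$$
is exact.

*Proof.* Take a finite subcover $W_1,\dots,W_r$, closed sets $K_j$ covering $X$ and open sets $O_j$ with $K_j\subset O_j\subset\overline{O_j}\subset W_j$. The closed sets $K_j$ and $X\setminus O_j$ are disjoint, so by softness there is $\eta_j\in\mathcal R(X)$ equal to $1$ on $K_j$ and $0$ on $X\setminus O_j$. Put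
$$\chi_j=(1-\eta_1)\cdots(1-\eta_{j-1})\,\eta_j .$$
Telescoping gives $\sum_j\chi_j=1-(1-\eta_1)\cdots(1-\eta_r)=1$, because at each point some factor has germ $0$. Also $\mathrm{supp}\,\chi_j\subset\overline{O_j}\subset W_j$. For right modules put
$$(hs)_{i_0\dots i_{p-1}}=\sum_{j=1}^r s_{j\,i_0\dots i_{p-1}}\,\chi_j ,$$
each term extended by zero from $V\cap W_j\cap W_{i_0\dots i_{p-1}}$ to $V\cap W_{i_0\dots i_{p-1}}$ (for $p=0$ this lands in $\mathcal M(V)$). For left modules multiply on the left. From $(\delta s)_{j\,i_0\dots i_p}=s_{i_0\dots i_p}-\sum_k(-1)^ks_{j\,i_0\dots\widehat{i_k}\dots i_p}$ we get $h\delta s=\sum_js\chi_j-\delta hs=s-\delta hs$. So $\delta h+h\delta=\mathrm{id}$. $\square$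

With $V=X$ and $\mathcal M=\mathcal R=\mathcal A$, the complex in (3) for a Čech nerve has cohomology $\mathcal A(X)$ in degree $0$ and nothing else.

A sensible person now tries to contract the complex of a general hypercover in the same way. The operator $h$ evaluates $s$ on the simplex $(j,i_0,\dots,i_{p-1})$: a vertex $j$ put in front of a given simplex $\sigma$. In a Čech nerve there is exactly one such simplex, and it lives on all of $W_j\cap U_\sigma$. In a hypercover this stops already for a vertex $\sigma=v$: the edges from $j$ to $v$ are many, and their open sets only cover $U_{0,j}\cap U_{0,v}$. To combine their contributions we need a partition of unity for a cover of the open set $U_{0,j}\cap U_{0,v}$, and this cover need not be the restriction of a cover of $X$. Softness on the compact space $X$ does not supply one.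

The graph hypercover of $V=P\cup Q$ (two open sets, $p,q$ the edges $0\to1$ with sets $P,Q$) shows what is at stake. Consider the $2$-simplex $\sigma_0$ with vertices $(0,0,1)$ and edges $e_{01}=\iota_0$, $e_{12}=q$, $e_{02}=p$. For $\lambda\in\mathcal A(U_1)$,
$$(\delta\lambda)_{\sigma_0}=\lambda_q-\lambda_p+\lambda_{\iota_0}\quad\text{on }P\cap Q ,\tag{4}$$
with $\lambda_p\in\mathcal A(P)$, $\lambda_q\in\mathcal A(Q)$, $\lambda_{\iota_0}\in\mathcal A(X)$. So a $2$-cocycle that takes the value $-f$ on $\sigma_0$ can be a coboundary only if $f$ splits as a section over $P$ plus a section over $Q$. If $V$ is paracompact and $\mathcal A=\mathcal C_X$, a partition of unity on $V$ always splits $f$. So we need a compact space with an open subset on which this fails.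

## A function on $P\cap Q$ that does not split, and Theorem A

Let $D=D'\sqcup D''$ be a discrete set with $D'$ and $D''$ uncountable. Let $D^+=D\cup\{\infty\}$ and $\mathbb N^+=\mathbb N\cup\{\infty\}$ be the one-point compactifications, and $X=D^+\times\mathbb N^+$, a compact Hausdorff space. Put
$$P=D^+\times\mathbb N,\qquad Q=D\times\mathbb N^+,\qquad V=P\cup Q=X\setminus\{(\infty,\infty)\}.$$
These are open, and $P\cap Q=D\times\mathbb N$ is discrete, so every real function on it is continuous. Let $\mathcal A=\mathcal C_X$, which is soft. Define $f\in\mathcal A(P\cap Q)$ by $f(d,n)=1$ if $d\in D''$ and $n$ is even, and $f(d,n)=0$ otherwise.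

**Lemma 4.** There are no $g\in\mathcal A(P)$, $h\in\mathcal A(Q)$ with $f=g+h$ on $P\cap Q$.

*Proof.* Suppose $f=g+h$. Fix $n$. By continuity of $g$ at $(\infty,n)$, the set $\{d:|g(d,n)-g(\infty,n)|>1/m\}$ is finite for each $m\geq 1$. So there is a countable set $D_n\subset D$ with $g(d,n)=g(\infty,n)$ for $d\notin D_n$. The union of the $D_n$ is countable, so we can pick $d'\in D'$ and $d''\in D''$ outside all of them. For every $n$ the values of $g$ at $(d',n)$ and $(d'',n)$ agree, hence
$$f(d'',n)-f(d',n)=h(d'',n)-h(d',n).$$
As $n\to\infty$ the right side converges, because $h$ is continuous at $(d'',\infty)$ and $(d',\infty)$. The left side is $1$ for even $n$ and $0$ for odd $n$. Contradiction. $\square$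

The uncountability is really used: for countable $D$ the space $X$ is metrizable, so $V$ is paracompact and every $f$ splits.

**Proof of Theorem A.** Let $U_\bullet$ be the graph hypercover of Lemma 1 for the cover $\{P,Q\}$ of $V$, with edges $p,q:0\to1$ and $\bar p,\bar q:1\to0$. It has finitely many components in each degree and $U_n=(\mathrm{cosk}_1U_\bullet)_n$ for $n\ge2$.

**Step 1: a cocycle with value $-f$ on $\sigma_0$.** The idea is to write the cocycle as a coboundary of discontinuous functions, so that the cocycle equation is automatic. Let $\mathcal B\supset\mathcal A$ be the sheaf of all real functions. Let $\beta_P:P\to\mathbb R$ be $f$ on $P\cap Q$ and $0$ elsewhere, and let $\beta_Q=0$ on $Q$. So $\beta_P-\beta_Q=f$ on $P\cap Q$. Define $\tau\in\mathcal B(U_1)$ by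
$$\tau_{\iota_0}=\tau_{\iota_1}=0,\quad\tau_p=\beta_P,\quad\tau_q=\beta_Q,\quad\tau_{\bar p}=-\beta_P,\quad\tau_{\bar q}=-\beta_Q ,$$
and put $c=\delta\tau\in\mathcal B(U_2)$, that is $c_\sigma=\tau_{e_{12}}-\tau_{e_{02}}+\tau_{e_{01}}$ on $U_\sigma$. By (4), $c_{\sigma_0}=\beta_Q-\beta_P=-f$. Moreover $\delta c=0$, since $\delta^2=0$ on $\mathcal B(U_\bullet)$.

**Step 2: $c$ is continuous.** We show $c\in\mathcal A(U_2)$. Let $\sigma\in I_2$. If all edges of $\sigma$ are $\iota_0$ or $\iota_1$, then $c_\sigma=0$. Otherwise choose an edge of $\sigma$ among $p,q,\bar p,\bar q$ and let $\beta\in\{\beta_P,\beta_Q\}$ be the function attached to it; it is defined on $U_\sigma$. If both $P$-type and $Q$-type edges occur in $\sigma$, then $U_\sigma\subset P\cap Q$, where $\beta_P-\beta_Q=f$ is continuous. So in all cases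
$$\tau_{e_{ij}}\equiv(v_j-v_i)\,\beta\pmod{\mathcal A(U_\sigma)}$$
for every edge of $\sigma$: the edges $p,q$ run from $0$ to $1$ and carry the sign $+$, the edges $\bar p,\bar q$ run from $1$ to $0$ and carry the sign $-$, and for $\iota_0,\iota_1$ both sides are $0$. Therefore
$$c_\sigma\equiv\big((v_2-v_1)-(v_2-v_0)+(v_1-v_0)\big)\beta=0\pmod{\mathcal A(U_\sigma)} .$$

**Step 3: $c$ is not a coboundary in $\mathcal A(U_\bullet)$.** Suppose $c=\delta\lambda$ with $\lambda\in\mathcal A(U_1)$. On $U_{\sigma_0}=P\cap Q$, (4) gives $-f=\lambda_q-\lambda_p+\lambda_{\iota_0}$, so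
$$f=(\lambda_p-\lambda_{\iota_0}|_P)+(-\lambda_q),\qquad\lambda_p-\lambda_{\iota_0}|_P\in\mathcal A(P),\quad-\lambda_q\in\mathcal A(Q),$$
against Lemma 4.

So the class of $c$ in $H^2(\mathcal A(U_\bullet))$ is nonzero, and by (3) $H^2(\mathrm{Hom}_{\mathrm{holim}\,\mathfrak L(U_\bullet)}(\mathcal A,\mathcal A))\ne0$. But $\mathfrak L(X)(\mathcal A,\mathcal A)=\mathcal A(X)$ sits in degree $0$. The functor is not quasi-fully faithful, hence not a quasi-equivalence. $\blacksquare$

## Modules over soft sheaves on a compact space

For the other theorems we need that softness passes to modules and to endomorphism sheaves. From here on $X$ is compact and $\mathcal A$ is soft, unless stated otherwise.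

**Lemma 5.** Let $\mathcal R$ be a soft sheaf of rings on $X$. Every $\mathcal R$-module $\mathcal M$ (left or right) is soft. Hence $H^q(X,\mathcal M)=0$ for $q\ge1$, and $\Gamma(X,-)$ is exact on $\mathcal R$-modules.

*Proof.* Take a right module and a section $s$ over a closed $K$; it extends to an open $O\supset K$. Choose an open $O'$ with $K\subset O'\subset\overline{O'}\subset O$ and $\chi\in\mathcal R(X)$ equal to $1$ on $K$ and $0$ on $X\setminus O'$. Then $s\chi$, extended by $0$ outside $\overline{O'}$, is a section over $X$ with the same germs as $s$ on $K$. For left modules use $\chi s$. The vanishing is the Godement fact; exactness follows since kernels are $\mathcal R$-modules and have no $H^1$. $\square$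

A module is of finite type if locally it is a quotient of some $\mathcal A^r$.

**Lemma 6.**

1. Every $\mathcal A$-module of finite type on $X$ is generated by finitely many global sections.
2. Let $B$ be locally free of finite rank on $X$. Then $\mathcal End(B)$ is a soft sheaf of rings, the functor $\mathrm{Hom}(B,-)$ is exact on $\mathcal A$-modules, and $B$ is a direct summand of some $\mathcal A^n$.

*Proof.* (1) Let $\mathcal M$ be of finite type. It is soft by Lemma 5, so every germ at a point $x$ extends to a global section. Extend the germs at $x$ of finitely many local generators; the global sections agree with these generators near $x$, so they generate near $x$. Use compactness.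

(2) Every point has a closed neighborhood $K$ on which $\mathcal End(B)$ is a matrix sheaf over $\mathcal A|_K$. Now $\mathcal A|_K$ is soft, and so are finite sums of it. So $X$ is a finite union of closed sets $K_1,\dots,K_r$ with $\mathcal End(B)|_{K_i}$ soft. Given a section over a closed $K$, extend its restriction to $K\cap K_1$ to $K_1$ and glue to get a section over $K\cup K_1$; continue with $K_2,\dots,K_r$. So $\mathcal End(B)$ is soft. For an $\mathcal A$-module $\mathcal M$, $\mathcal Hom(B,\mathcal M)$ is a right $\mathcal End(B)$-module, and $\mathcal Hom(B,-)$ is exact since $B$ is locally free of finite rank. By Lemma 5, $\mathrm{Hom}(B,-)=\Gamma(X,\mathcal Hom(B,-))$ is exact. By (1) there is a surjection $\mathcal A^n\to B$, and it splits because $\mathrm{Hom}(B,\mathcal A^n)\to\mathrm{Hom}(B,B)$ is onto. $\square$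

## The spectral sequence of a hypercover and Theorem B

The complex in (3) is the bottom row of a spectral sequence that converges to cohomology of $X$. Here $X$ may be any space. For a hypercover write $j_{n!}j_n^{-1}N=\bigoplus_{a\in I_n}j_{n,a!}(N|_{U_{n,a}})$, where $j_{n,a}:U_{n,a}\to X$ is the inclusion.

**Lemma 7.** Let $U_\bullet$ be a hypercover of a space $X$.

1. For each $x\in X$ the map of chain complexes $\mathbb Z[I_\bullet(x)]\to\mathbb Z$ is a chain homotopy equivalence.
2. For every complex $N$ of sheaves of abelian groups, $\mathrm{Tot}^{\oplus}(j_{\bullet!}j_\bullet^{-1}N)\to N$ is a quasi-isomorphism, where $\mathrm{Tot}^\oplus$ is the direct sum total complex.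
3. For every sheaf $\mathcal M$ of abelian groups there is a first-quadrant spectral sequence
$$E_1^{n,s}=H^s(U_n,\mathcal M)=\prod_{a\in I_n}H^s(U_{n,a},\mathcal M)\ \Rightarrow\ H^{n+s}(X,\mathcal M),\tag{5}$$
with $d_1=\sum(-1)^id_i^*$.

*Proof.* (1) Put $Y=I_\bullet(x)$. By (1), the pointwise form of the hypercover condition, maps $\partial\Delta^n\to Y$ extend to $\Delta^n$. Attaching simplices one at a time, every map $A\to Y$ extends along any inclusion $A\subset B$ of simplicial sets. The case $n=0$ gives a vertex $y\in Y$. Extend the map $Y\times\partial\Delta^1\to Y$ that is the identity at one end and constant at $y$ at the other end to $Y\times\Delta^1$. This homotopy gives the claim on chains.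

(2) The stalk at $x$ of the map is $\mathbb Z[I_\bullet(x)]\otimes N_x\to N_x$ (total complex with sums), a quasi-isomorphism by part (1) of this lemma.

(3) Let $\mathcal M\to I^\bullet$ be an injective resolution and consider the bicomplex $\Gamma(U_n,I^s)=\mathrm{Hom}(j_{n!}j_n^{-1}\mathbb Z,I^s)$. By part (2) with $N=\mathbb Z$ and exactness of $\mathrm{Hom}(-,I^s)$, for fixed $s$ its cohomology in the $n$-direction is $\Gamma(X,I^s)$ in degree $0$. So the total complex computes $H^*(X,\mathcal M)$. Taking cohomology in the $s$-direction first gives (5). $\square$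

**Proof of Theorem B, sufficiency.** Suppose $H^q(V,\mathcal A)=0$ for all open $V$ and all $q\ge1$. Let $E,F\in\mathfrak L(X)$. By Lemma 6, each $\mathcal M=\mathcal Hom(E^i,F^k)$ is, as a sheaf of abelian groups, a direct summand of some $\mathcal A^N$. So $H^s(U_n,\mathcal M)=0$ for $s\ge1$, and (5) has only the row $s=0$. Therefore the complex $\mathcal M(U_\bullet)$ has cohomology $H^*(X,\mathcal M)$, which is $\mathcal M(X)$ in degree $0$. In other words, $0\to\mathcal M(X)\to\mathcal M(U_0)\to\mathcal M(U_1)\to\cdots$ is exact. The complexes $\mathfrak L(U_n)(E,F)$ live in finitely many degrees independent of $n$, and in each degree they are finite products of such $\mathcal M(U_n)$. Filtering the cone of (2) by this degree, a finite filtration, we see that it is acyclic. So (2) is a quasi-isomorphism.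

**Proof of Theorem B, necessity.** Suppose the vanishing fails. Let $q\ge1$ be minimal such that $H^q(V,\mathcal A)$ contains some $\eta\ne0$ for some open $V$. As $q\ge1$, there is an open cover $\{V_i\}$ of $V$ with $\eta|_{V_i}=0$ for all $i$. Let $U_\bullet$ be the graph hypercover of Lemma 1 for this cover.

**Step 1: a class in $E_2^{0,q}$.** Consider $(0,\eta)\in H^q(X,\mathcal A)\times H^q(V,\mathcal A)=H^q(U_0,\mathcal A)$. Its two pullbacks under $d_0,d_1$ to $H^q(U_1,\mathcal A)$ agree: on the edges $\iota_0,\iota_1$ both maps are the identity, and on an edge with set $V_i$ both pullbacks vanish. So $0\neq(0,\eta)\in E_2^{0,q}$.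

**Step 2: it is killed only by the bottom row.** By minimality of $q$, rows $1,\dots,q-1$ of (5) vanish. So $d_r$ vanishes on $E_r^{0,q}$ for $2\le r\le q$, and nothing hits position $(q+1,0)$ before page $q+1$. The remaining differential is
$$d_{q+1}:E_2^{0,q}\to E_2^{q+1,0}=H^{q+1}(\mathcal A(U_\bullet)).$$
Its kernel is $E_\infty^{0,q}$, a quotient of $H^q(X,\mathcal A)$, which is $0$ by Lemma 5. So $d_{q+1}$ is injective, and $H^{q+1}(\mathcal A(U_\bullet))\ne0$.

By (3), the endomorphism complex of $\mathcal A$ in the homotopy limit has nonzero $H^{q+1}$, while in $\mathfrak L(X)$ it has none. $\blacksquare$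

In the example of Theorem A, the Mayer–Vietoris boundary of $f$ is a class in $H^1(V,\mathcal A)$ that is nonzero by Lemma 4 and vanishes on $P$ and on $Q$. The hypercover just used for $q=1$ and the cover $\{P,Q\}$ is exactly the one from the proof of Theorem A.

## Objects of a homotopy limit

For Theorems C and D we must produce objects. Let $C_\bullet\to C'_\bullet$ be as in the definition of the homotopy limit, and $\mathcal H=\lim C'$. Cones are $\mathrm{cone}(f:x\to y)=y\oplus x[1]$ with $d(b,a)=(db+fa,-da)$. In any dg-category, a cone of a closed degree-$0$ morphism $f:x\to y$ is an object $c$ with morphisms $j:y\to c$ and $s:c\to y$ of degree $0$, $i:x\to c$ of degree $-1$, $p:c\to x$ of degree $1$ such that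
$$pi=1,\ \ sj=1,\ \ ip+js=1,\ \ pj=0,\ \ si=0,\ \ dj=0,\ \ dp=0,\ \ di=jf,\ \ ds=-fp .$$
These are equations, so dg-functors preserve cones.

**Lemma 8.**

1. A closed degree-$0$ morphism $f:x\to y$ of $\mathcal H$ is invertible in $H^0(\mathcal H)$ iff $f_0$ is invertible in $H^0(C_0')$.
2. If all $C_n$ have shifts and cones, then $H^0(\mathcal H)$ is triangulated and the functors $H^0(\mathcal H)\to H^0(C'_n)$ are exact.
3. A map of diagrams $C_\bullet\to B_\bullet$ that is levelwise quasi-fully faithful induces a quasi-fully faithful functor on homotopy limits.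
4. For $M\in\mathcal H$ there are $\tilde M_n\in C_n$ with isomorphisms $m_n:\tilde M_n\to M_n$ in $H^0(C'_n)$. The morphisms $\phi_\alpha=m_n^{-1}\circ\alpha_*(m_m):\alpha_*\tilde M_m\to\tilde M_n$, for $\alpha:[m]\to[n]$, are isomorphisms in $H^0(C_n)$ with $\phi_{\mathrm{id}}=\mathrm{id}$ and $\phi_{\beta\alpha}=\phi_\beta\circ\beta_*(\phi_\alpha)$.

*Proof.* (1) "Only if" is clear. For any $\alpha:[0]\to[n]$ we have $f_n=\alpha_*f_0$. So if $f_0$ is invertible in $H^0(C'_0)$, every $f_n$ is invertible in $H^0(C'_n)$, the maps $C'_n(z_n,x_n)\to C'_n(z_n,y_n)$ are quasi-isomorphisms, and by Lemma 2 so is $\mathcal H(z,x)\to\mathcal H(z,y)$ for every $z\in\mathcal H$. By Yoneda $f$ is invertible in $H^0(\mathcal H)$.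

(2) Let $\mathrm{pretr}$ denote the Bondal–Kapranov hull; it is functorial and preserves quasi-equivalences. Since $C_n\to C_n'$ is a quasi-equivalence and $C_n$ has shifts and cones, $C'_n\to\mathrm{pretr}(C'_n)$ is a quasi-equivalence. Let $C''$ be an injectively fibrant replacement of $\mathrm{pretr}(C'_\bullet)$. Then $C'\to C''$ is an objectwise weak equivalence of injectively fibrant diagrams, so $\mathcal H=\lim C'\to\lim C''$ is a quasi-equivalence. For a closed degree-$0$ morphism $f$ of $\mathcal H$ the cones of the $f_n$ in $\mathrm{pretr}(C'_n)$ are strictly compatible under the maps of the diagram, together with their morphisms $i,j,p,s$. So they give a cone of $f$ in $\lim C''$, and likewise for shifts. Every object of $\lim C''$ is isomorphic in $H^0$ to one coming from $\mathcal H$, and every class of morphisms between such objects comes from $\mathcal H$. Therefore $H^0(\lim C'')$ is closed, up to isomorphism, under cones and shifts in $H^0(\mathrm{pretr}(\lim C''))$, so it is triangulated, and so is the equivalent category $H^0(\mathcal H)$. Cones map to cones in $C''_n$, so $H^0(\mathcal H)\to H^0(C''_n)\simeq H^0(C'_n)$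 is exact.

(3) Extend $C\to B\to B'$ to $C'\to B'$ along the objectwise trivial cofibration $C\to C'$. As $C_n\to C'_n$ and $B_n\to B'_n$ are quasi-equivalences, each $C_n'\to B'_n$ is quasi-fully faithful. Apply Lemma 2.

(4) The $\tilde M_n,m_n$ exist because $C_n\to C'_n$ is a quasi-equivalence, and $\alpha_*M_m=M_n$. Since $H^0(C_n)\to H^0(C_n')$ is fully faithful, $\phi_\alpha$ is a morphism of $H^0(C_n)$. The identity is $m_p^{-1}\beta_*(m_n)\cdot\beta_*(m_n^{-1}\alpha_*m_m)=m_p^{-1}(\beta\alpha)_*m_m$ for $\beta:[n]\to[p]$. $\square$

## Perfect complexes on a compact space come from vector bundles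

**Definition (perfect).** A complex $N$ of $\mathcal A$-modules on $X$ is perfect if every point has an open neighborhood $V$ such that $N|_V$ is isomorphic in the derived category $D(V)$ of $\mathcal A|_V$-modules to a bounded complex of finitely generated free modules.

For instance, the direct sum of an object of $\mathfrak L(X)$ and any acyclic complex is perfect, however large its terms are.

**Lemma 9.** If $N$ is perfect on $X$, there are $E\in\mathfrak L(X)$ and a chain map $E\to N$ that is a quasi-isomorphism.

The plan is to kill the cohomology of $N$ from the top, one degree at a time, by free modules with global generators.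

**Step 1: absorbing a map into a cone.** This is the bookkeeping for attaching terms. Let $f:E\to N$ and $\varphi:L\to\mathrm{cone}(f)$ be chain maps, $\varphi=(\varphi_N,\varphi_E)$ with $\varphi_E:L^n\to E^{n+1}$. That $\varphi$ is a chain map means $d\varphi_N+f\varphi_E=\varphi_Nd$ and $-d\varphi_E=\varphi_Ed$. Put $E'=E\oplus L$ with $d(e,l)=(de-\varphi_El,dl)$, and $f'(e,l)=fe+\varphi_Nl$. The two equations say exactly that $d^2=0$ and that $f'$ is a chain map. Both $\mathrm{cone}(f')$ and $\mathrm{cone}(\varphi)$ are $N\oplus E[1]\oplus L[1]$ with $d(\nu,e,l)=(d\nu+fe+\varphi_Nl,\,-de+\varphi_El,\,-dl)$. So $\mathrm{cone}(f')=\mathrm{cone}(\varphi)$.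

**Step 2: morphisms in $D(V)$ are chain maps locally.** Let $E,G$ be bounded complexes of finitely generated free modules on $V$ and $u:E\to G$ a morphism in $D(V)$. We claim that near each $x\in V$ it is represented by a chain map. First,
$$\mathrm{colim}_{V'\ni x}\mathrm{Hom}_{D(V')}(E,G)=H^0\mathrm{Hom}_{\mathcal A_x}(E_x,G_x).$$
For $E=\mathcal A[-n]$ the left side is the colimit of the hypercohomology groups $H^n(V',G)$. Since $\mathrm{colim}_{V'}H^q(V',G^p)=0$ for $q\ge1$, it equals $H^n(G_x)$, which is the right side. The general case follows by the five lemma and induction on the number of copies of $\mathcal A$ in $E$. Now represent the image of $u$ by a chain map $E_x\to G_x$. It consists of finitely many matrices with finitely many relations, so it extends to a chain map on a neighborhood of $x$. This chain map and $u$ have the same image in the colimit, so they agree in $D(V')$ for some $V'\ni x$.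

**Step 3: killing cohomology from the top.** By compactness there are $c'\le d$ such that locally $N$ has free models in degrees $\ge c'$ and $H^i(N)=0$ for $i>d$. For decreasing $m\le d+1$ we construct complexes $E_m$ of finitely generated free modules in degrees $[m,d]$ and chain maps $E_m\to N$ whose cone $C_m$ has cohomology only in degrees $\le m-1$. Start with $E_{d+1}=0$. Given $E_m$, near any point $N\cong G$ in the derived category with $G$ bounded free, and by Step 2 the map $E_m\to N\cong G$ is a chain map after shrinking. So locally $C_m\cong Q=\mathrm{cone}(E_m\to G)$, a bounded complex of finitely generated free modules, exact in degrees $\ge m$.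

Near each point $Q$ splits from the top down to degree $m$. Let $Q^t$ be the top term. If $t\ge m$, $Q^{t-1}\to Q^t$ is onto; lifting a basis splits it near the point, so $Z^{t-1}(Q)$ is a direct summand of $Q^{t-1}$. If $t-1\ge m$, then $Q^{t-2}\to Z^{t-1}(Q)$ is onto a direct summand of a free module. It splits as well: lift the images of a basis of $Q^{t-1}$ under the projection to $Z^{t-1}(Q)$, and restrict to $Z^{t-1}(Q)$. Continue. So $Z^{m-1}(Q)$ is a direct summand of $Q^{m-1}$ (trivially if $t\le m-1$), and $H^{m-1}(C_m)$, a quotient of it locally, is of finite type.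

By Lemma 6 it is generated by finitely many global sections, say $r$ of them. By Lemma 5, $\Gamma(X,Z^{m-1}(C_m))\to\Gamma(X,H^{m-1}(C_m))$ is onto, so these sections lift, and we get a chain map $\varphi:\mathcal A^r[1-m]\to C_m$ that is onto on $H^{m-1}$. By Step 1 we get $E_{m-1}=E_m\oplus\mathcal A^r[1-m]$, in degrees $[m-1,d]$, with a map to $N$ whose cone is $\mathrm{cone}(\varphi)$. From the exact sequence $H^i(\mathcal A^r[1-m])\to H^i(C_m)\to H^i(\mathrm{cone}(\varphi))\to H^{i+1}(\mathcal A^r[1-m])$, this cone has no cohomology in degrees $\ge m-1$, as required.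

**Step 4: stopping.** Take $m\le c'$. Then locally $C_m\cong Q=\mathrm{cone}(E_m\to G)$ has free terms in degrees $\ge m-1$ only, so the cohomology of $C_m$ is just $K=H^{m-1}(C_m)$. Locally $0\to K\to Q^{m-1}\to\cdots\to Q^t\to0$ is split exact, so $K\oplus Q^m\oplus Q^{m+2}\oplus\cdots\cong Q^{m-1}\oplus Q^{m+1}\oplus\cdots$ locally. By compactness there is one $r$ with $B=K\oplus\mathcal A^r$ locally free of finite rank. By Lemma 6, $\mathrm{Hom}(B,-)$ is exact, so the projection $B\to K=H^{m-1}(C_m)$ lifts to $B\to Z^{m-1}(C_m)$, i.e. to a chain map $B[1-m]\to C_m$. Its cone has only one cohomology sheaf, $\ker(B\to K)=\mathcal A^r$ in degree $m-2$. Lift the isomorphism of $\mathcal A^r$ with this cohomology sheaf to cocycles, by Lemma 5; this gives a chain map from $\mathcal A^r[2-m]$ to that cone which is a quasi-isomorphism. Absorb $B[1-m]$ and then $\mathcal A^r[2-m]$ by Step 1. The result is $E\in\mathfrak L(X)$, in degrees $[m-2,d]$, with a map to $N$ whose cone is acyclic. $\square$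

## Descent for K-injective complexes

**Definition (K-injective).** A complex $I$ of $\mathcal A|_V$-modules is K-injective if $\mathrm{Hom}(Z,I)$ is acyclic for every acyclic $Z$. Let $\mathcal D(V)$ be the dg-category of K-injective complexes of $\mathcal A|_V$-modules.

Bounded below complexes of injectives are examples. For K-injective $I$, $\mathrm{Hom}_{D(V)}(A,I)=H^0\mathrm{Hom}(A,I)$ for all $A$. Restriction to an open $j:V'\to V$ preserves K-injectivity, since $\mathrm{Hom}(Z,j^{-1}I)=\mathrm{Hom}(j_!Z,I)$ and $j_!$ is exact. So $\mathcal D$ is a presheaf of dg-categories with shifts and cones. Put $\mathcal D(\coprod V_a)=\prod\mathcal D(V_a)$. Every complex has a quasi-isomorphism to a K-injective one (Spaltenstein, Compositio Math. 65 (1988)).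

**Proposition 10.** For any ringed space $X$ and any hypercover, the functor $\theta:\mathcal D(X)\to\mathcal H=\mathrm{holim}\,\mathcal D(U_\bullet)$ is quasi-fully faithful. Every $M\in\mathcal H$ such that the cohomology sheaves of $\tilde M_0$ live only in degrees $[c,d]$, for some $c\le d$ independent of the component, is in its essential image.

*Proof.* **Step 1: full faithfulness.** For $J,N\in\mathcal D(X)$,
$$\mathrm{Tot}_n\,\mathrm{Hom}_{U_n}(J|_{U_n},N|_{U_n})=\mathrm{Hom}\big(\mathrm{Tot}^\oplus(j_{\bullet!}j_\bullet^{-1}J),N\big)\simeq\mathrm{Hom}(J,N)$$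
by Lemma 7(2) and K-injectivity of $N$. Apply Lemma 2. For the essential image we use induction on $d-c$.

**Step 2: gluing the lowest cohomology sheaf.** By Lemma 8(4) all $\tilde M_n$ have cohomology in $[c,d]$. Let $F_n=H^c(\tilde M_n)$, with components $F_{n,\sigma}$ on $U_{n,\sigma}$; write $F_a=F_{0,a}$. For $\sigma\in I_n$ with vertices $a_0,\dots,a_n$ the vertex inclusions $v_i:[0]\to[n]$ give isomorphisms $\phi_{v_i}:F_{a_i}|_{U_{n,\sigma}}\to F_{n,\sigma}$. For an edge $e\in I_1$ from $a$ to $b$ put $t_e=\phi_{v_1}^{-1}\phi_{v_0}:F_a|_{U_{1,e}}\to F_b|_{U_{1,e}}$. The cocycle identity of Lemma 8(4) has two consequences. In any simplex $\sigma$ with edges $e_{ij}$, $\phi_{v_j}^{-1}\phi_{v_i}=t_{e_{ij}}$ on $U_{n,\sigma}$, so $t_{e_{02}}=t_{e_{12}}t_{e_{01}}$ on $2$-simplices. For a degenerate edge $e=s_0a$ (whose open set is $U_{0,a}$), apply the identity to $[0]\xrightarrow{v_i}[1]\to[0]$: it gives $\mathrm{id}=\phi\circ\phi_{v_i}$ with the same $\phi$ for $i=0,1$, so $t_{s_0a}=\mathrm{id}$.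

Now let $e,e'\in I_1(x)$ both run from $a$ to $b$. By (1) there is a $2$-simplex in $I_2(x)$ with edges $e_{01}=s_0a$, $e_{12}=e'$, $e_{02}=e$. So $t_e=t_{e'}$ at $x$. Hence for fixed $(a,b)$ the isomorphisms $t_e$, on the sets $U_{1,e}$ that cover $U_{0,a}\cap U_{0,b}$, agree on overlaps and glue to $t_{ab}:F_a\to F_b$ on $U_{0,a}\cap U_{0,b}$. At a point $x$ of a triple intersection choose edges of $I_1(x)$ between the three vertices and fill the triangle by (1): this gives $t_{ac}=t_{bc}t_{ab}$, and in particular $t_{aa}=\mathrm{id}$. So there are an $\mathcal A$-module $F$ on $X$ and isomorphisms $u_a:F|_{U_{0,a}}\to F_a$ with $u_b=t_{ab}u_a$. The isomorphisms $\phi_{v_i}u_{a_i}:F|_{U_{n,\sigma}}\to F_{n,\sigma}$ do not depend on $i$; call the resulting isomorphisms $F|_{U_n}\cong F_n$.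

**Step 3: a map that is an isomorphism on $H^c$.** Let $J$ be a K-injective resolution of $F[-c]$, let $J_n$ be the image of $J|_{U_n}$ in $\mathcal D'_n$, where $\mathcal D(U_\bullet)\to\mathcal D'_\bullet$ is the replacement, and $K^n=\mathcal D'_n(J_n,M_n)$. Using $m_n$,
$$H^s(K^n)\cong\mathrm{Hom}_{D(U_n)}(F|_{U_n}[-c],\tilde M_n[s]),$$
which is $0$ for $s<0$, because $\tilde M_n[s]$ has cohomology only in degrees $\geq c-s>c$, and is $\mathrm{Hom}(F|_{U_n},F_n)$ for $s=0$. Under these identifications $\alpha:[m]\to[n]$ acts on $H^0$ by $g\mapsto\phi_\alpha\circ\alpha_*g$, since $m_n^{-1}\alpha_*(m_mg)=\phi_\alpha\,\alpha_*g$. The map $K\to\tau_{\ge0}K$ is a levelwise quasi-isomorphism, so we may compute $H^0(\mathrm{Tot}\,K)$ with $\tau_{\ge0}K$. There the degree $-1$ part is zero and a degree-$0$ cocycle is an element of $H^0(K^0)$ with equal images in $H^0(K^1)$: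
$$H^0(\mathrm{Tot}\,K)=\ker\big(H^0(K^0)\rightrightarrows H^0(K^1)\big).$$
The family $u=(u_a)$ lies in this kernel, because $\phi_{v_0}u_a=\phi_{v_1}u_b$ on each edge from $a$ to $b$. By Lemma 2 it comes from a closed $f:\theta J\to M$ of degree $0$, which at level $0$ induces the isomorphism $u$ on $H^c$.

**Step 4: induction.** Let $C$ be a cone of $f$ (Lemma 8(2)). The cohomology of $\tilde C_0$ lives in $[c+1,d]$. If $d=c$, then $\tilde C_0$ is acyclic and K-injective, hence zero in $H^0$, so $f_0$ is invertible and $M\cong\theta J$ by Lemma 8(1). If $d>c$, then $C\cong\theta N'$ by induction. In the triangle $\theta J\to M\to\theta N'\to\theta J[1]$ the last map, by Step 1, comes from a map $N'[-1]\to J$. As $\theta$ preserves cones, $M\cong\theta(\mathrm{cone}(N'[-1]\to J))$. $\square$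

## Comparing $\mathfrak L$ with K-injective complexes, and Theorem C

There is no strict functor $\mathfrak L\to\mathcal D$, so we connect them by a presheaf of resolutions. Let $\mathcal G(V)$ have objects $(E,I,u)$ with $E\in\mathfrak L(V)$, $I\in\mathcal D(V)$ and $u:E\to I$ a quasi-isomorphism, and
$$\mathcal G(V)\big((E,I,u),(F,J,v)\big)=\{g\in\mathrm{Hom}(\mathrm{cone}(u),\mathrm{cone}(v)):g(I)\subset J\}.$$
Since $I\subset\mathrm{cone}(u)$ is a subcomplex, this is a subcomplex closed under composition, and restriction makes $\mathcal G$ a presheaf of dg-categories. Set $\mathcal G(\coprod V_a)=\prod\mathcal G(V_a)$. There are dg-functors $\mathcal G\to\mathfrak L$ (the induced map on $\mathrm{cone}(u)/I=E[1]$, with $\mathrm{Hom}^n(E[1],F[1])$ identified with $\mathrm{Hom}^n(E,F)$ by the sign $(-1)^n$) and $\mathcal G\to\mathcal D$, $g\mapsto g|_I$.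

**Lemma 11.** The functor $\mathcal G(V)\to\mathfrak L(V)$ is a quasi-equivalence. If (b) holds, $\mathcal G(V)\to\mathcal D(V)$ is quasi-fully faithful for every open $V\subset X$.

*Proof.* As graded objects, the morphisms of $\mathcal G(V)$ are $\mathrm{Hom}(I,J)\oplus\mathrm{Hom}(E[1],J)\oplus\mathrm{Hom}(E[1],F[1])$. The first functor is surjective on objects, because K-injective resolutions exist, and surjective on morphism complexes, with kernel $\mathrm{Hom}(\mathrm{cone}(u),J)$. This is acyclic, because $\mathrm{cone}(u)$ is acyclic and $J$ is K-injective. The second functor is surjective on morphism complexes with kernel $\mathrm{Hom}(E[1],\mathrm{cone}(v))$, which is acyclic iff $\mathrm{Hom}(E,F)\to\mathrm{Hom}(E,J)$ is a quasi-isomorphism, i.e. iff $H^n\mathrm{Hom}(E,F)\to\mathrm{Hom}_{D(V)}(E,F[n])$ is bijective for all $n$. Both sides have long exact sequences for the stupid truncations of the bounded complexes $E$ and $F$. By the five lemma we may take single sheaves $E^i,F^k$, up to shift. There the statement is that $\mathrm{Ext}^q(E^i,F^k)=0$ for $q\ge1$, and we claim that $\mathrm{Ext}^q(E^i,F^k)=H^q(V,\mathcal Hom(E^i,F^k))$,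 which vanishes by (b). To see this, take an injective resolution $F^k\to I^\bullet$. Since $E^i$ is locally free of finite rank, $\mathcal Hom(E^i,I^\bullet)$ is a resolution of $\mathcal Hom(E^i,F^k)$. Its terms are flasque: for $j:W\to V$ open, maps $j_!(E^i|_W)\to I^s$ extend to $E^i$. So its global sections compute both sides. $\square$

**Proof of Theorem C.** **Step 1: quasi-full faithfulness.** By Lemma 11 and Lemma 8(3), $\mathrm{holim}\,\mathfrak L(U_\bullet)\simeq\mathrm{holim}\,\mathcal G(U_\bullet)$, and $\mathrm{holim}\,\mathcal G(U_\bullet)\to\mathrm{holim}\,\mathcal D(U_\bullet)$ is quasi-fully faithful. The composite $\mathcal G(X)\to\mathcal D(X)\xrightarrow{\theta}\mathrm{holim}\,\mathcal D(U_\bullet)$ is quasi-fully faithful by Lemma 11 and Proposition 10. So $\mathcal G(X)\to\mathrm{holim}\,\mathcal G(U_\bullet)$ is quasi-fully faithful, and therefore so is $\mathfrak L(X)\to\mathrm{holim}\,\mathfrak L(U_\bullet)$.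

**Step 2: a uniform bound.** Let $M\in\mathrm{holim}\,\mathcal G(U_\bullet)$, regarded also in $\mathrm{holim}\,\mathcal D(U_\bullet)$. Each component of $\tilde M_0$ has bounded cohomology; we need one bound for all. Finitely many $U_{0,a_1},\dots,U_{0,a_r}$ cover $X$, and the $\tilde M_{0,a_s}$ have cohomology in a common range $[c,d]$. For any $b\in I_0$ and $x\in U_{0,b}$ pick $s$ with $x\in U_{0,a_s}$ and an edge $e\in I_1(x)$ from $a_s$ to $b$. On $U_{1,e}$ Lemma 8(4) gives $\tilde M_{0,b}\cong\tilde M_{0,a_s}$. So $\tilde M_{0,b}$ has cohomology in $[c,d]$.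

**Step 3: the object on $X$.** By Proposition 10, $M\cong\theta N$ in $H^0(\mathrm{holim}\,\mathcal D(U_\bullet))$ for some $N\in\mathcal D(X)$. Its restriction to $U_{0,a}$ is isomorphic in $D(U_{0,a})$ to an object of $\mathfrak L(U_{0,a})$, so $N$ is perfect. Lemma 9 gives a quasi-isomorphism $u:E\to N$ with $E\in\mathfrak L(X)$. The object $(E,N,u)\in\mathcal G(X)$ and $M$ become isomorphic in $H^0(\mathrm{holim}\,\mathcal D(U_\bullet))$, hence already in $H^0(\mathrm{holim}\,\mathcal G(U_\bullet))\simeq H^0(\mathrm{holim}\,\mathfrak L(U_\bullet))$. So the functor is essentially surjective on $H^0$.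

**Step 4: paracompact open sets.** Suppose every open $V\subset X$ is paracompact. For $E,F$ finitely generated locally free on $V$, the sheaf $\mathcal Hom(E,F)$ is locally isomorphic to some $\mathcal A^N$, and every point of $V$ has a compact neighborhood on which $\mathcal A$ is soft. So $\mathcal Hom(E,F)$ is locally soft, hence soft (Godement II.3.4.1), hence acyclic on $V$ (II.4.4.3). This is (b). Open subsets of a metrizable space are metrizable, hence paracompact. $\blacksquare$

## Čech nerves and Theorem D

Let $U_\bullet$ be the Čech nerve of an open cover $\{U_i\}$ of $X$.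

**Proof of Theorem D, quasi-full faithfulness.** For $E,F\in\mathfrak L(X)$, each $\mathcal Hom(E^i,F^k)$ is a module over $\mathcal End(E^i)$, which is soft by Lemma 6. By Lemma 3 with $V=X$ and $\mathcal R=\mathcal End(E^i)$, its augmented Čech complex is exact. Filter the cone of (2) by the degree in $\mathfrak L(U_n)(E,F)$, as in the proof of Theorem B: it is acyclic.

For essential surjectivity, let $\mathcal R\to Z(\mathcal A)$ be given, with $\mathcal R$ soft. Condition (b) is not available, so K-injective complexes no longer see $\mathfrak L$ fully faithfully. We use instead all complexes with their naive morphisms. Let $\mathcal K(V)$ be the dg-category of all complexes of $\mathcal A|_V$-modules with the usual Hom complexes, and $\mathcal K(\coprod V_a)=\prod\mathcal K(V_a)$; $\mathfrak L\subset\mathcal K$ is full. For open $W\subset X$ with inclusion $w$ let $C^W_n=\mathcal K(U_n\cap W)$, with injectively fibrant replacement $C'^W$. Put $C=C^X$, $\mathcal H_W=\lim C'^W$, $\mathcal H=\mathcal H_X$, and let $\theta_W:\mathcal K(W)\to\mathcal H_W$, $\theta=\theta_X$ be the natural functors.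 The composite of restriction $C\to C^W$ with $C^W\to C'^W$ extends along $C\to C'$ to some $\rho:C'\to C'^W$; it induces $\rho:\mathcal H\to\mathcal H_W$ with $\rho\theta=\theta_W\circ(-)|_W$ on $\mathcal K(X)$.

**Step 1: a candidate on $X$.** Given $M\in\mathcal H$, we construct $T\in\mathcal K(X)$ and a closed $\varepsilon:\theta T\to M$ of degree $0$ such that for every open $W$, every such $\rho$ and every $P\in\mathcal K(W)$ the map
$$\mathcal K(W)(P,T|_W)\to\mathcal H_W(\theta_WP,\rho M),\qquad g\mapsto\rho(\varepsilon)\circ\theta_W(g)\tag{6}$$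
is a quasi-isomorphism. First let $W=X$, $\rho=\mathrm{id}$. Consider right dg-modules $F$ over $\mathcal K(X)$: complexes $F(P)$ with an action $f\cdot g\in F(P)$ for $f\in F(T)$, $g\in\mathcal K(X)(P,T)$. Call $F$ quasi-representable if there are $T$ and a closed $\varepsilon\in F(T)^0$ such that $\varepsilon_*:\mathcal K(X)(P,T)\to F(P)$, $g\mapsto\varepsilon\cdot g$, is a quasi-isomorphism for all $P$. We need the following closure properties.

- If $\nu:F\to F'$ is a natural quasi-isomorphism, $F$ is quasi-representable iff $F'$ is. From $\varepsilon$ for $F$ we get $\nu(\varepsilon)$ for $F'$. From $\varepsilon'$ for $F'$ choose a closed $\varepsilon\in F(T)^0$ with $\nu(\varepsilon)-\varepsilon'$ exact; then $\nu\varepsilon_*$ is homotopic to $\varepsilon'_*$, so $\varepsilon_*$ is a quasi-isomorphism.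
- Shifts and arbitrary products of quasi-representable modules are quasi-representable: shift $T$, and take products of complexes of sheaves.
- The cone of a natural chain map $\psi:F\to G$ between quasi-representable modules is quasi-representable. Let $(A,a)$ and $(B,b)$ represent $F$ and $G$. As $b_*$ is a quasi-isomorphism at $A$, there are a closed $t:A\to B$ of degree $0$ and $\gamma\in G(A)^{-1}$ with $\psi(a)=b\cdot t+d\gamma$. Define $\mu:\mathcal K(X)(P,\mathrm{cone}(t))\to\mathrm{cone}(\psi)(P)$ by $\mu(g_B,g_A)=(b\cdot g_B-\gamma\cdot g_A,\ a\cdot g_A)$. The source has differential $(g_B,g_A)\mapsto(dg_B+tg_A,-dg_A)$. Then $d\mu(g_B,g_A)$ has first component $b\cdot dg_B-d\gamma\cdot g_A+\gamma\cdot dg_A+(b\cdot t+d\gamma)\cdot g_A=b\cdot(dg_B+tg_A)+\gamma\cdot dg_A$ and second component $-a\cdot dg_A$; this is $\mu$ of the differential. So $\mu$ is a natural chain map, equal to $\varepsilon_*$ for $\varepsilon=\mu(\mathrm{id})$, and a quasi-isomorphism by the five lemma.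

Now let $F(P)=\mathcal H(\theta P,M)$. By Lemma 2 it is naturally quasi-isomorphic to $\mathrm{Tot}_nK^n(P)$ with $K^n(P)=C_n'(P_n,M_n)$, where $P_n$ is the image of $P|_{U_n}$. Composition with a closed representative of $m_n$ gives a natural quasi-isomorphism from $C_n(P|_{U_n},\tilde M_n)=\mathcal K(X)(P,\prod_aj_{n,a*}\tilde M_{n,a})$ to $K^n(P)$. So each $K^n$ is quasi-representable. The truncation $\mathrm{Tot}^{\le m}K$ is the cone of a natural map $\mathrm{Tot}^{\le m-1}K[-1]\to K^m[-m]$, so inductively it is quasi-representable. The tower has surjective transition maps, so $0\to\mathrm{Tot}\,K\to\prod_m\mathrm{Tot}^{\le m}K\to\prod_m\mathrm{Tot}^{\le m}K\to0$, with second map the identity minus the transition maps, is exact, and $\mathrm{Tot}\,K$ is naturally quasi-isomorphic to the cone of the second map shifted by $-1$. So $F$ is quasi-representable. This gives $T$ and $\varepsilon$, and (6) for $W=X$.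

For general $W$ and $P\in\mathcal K(W)$ consider
$$\mathcal K(X)(w_!P,T)\to\mathcal H(\theta w_!P,M)\xrightarrow{\ \rho\ }\mathcal H_W(\theta_WP,\rho M),$$
where we used $(w_!P)|_W=P$. The first map is a quasi-isomorphism by the case $W=X$. So is the second: by Lemma 2 it is enough to look levelwise at $C'_n((w_!P)_n,M_n)\to C'^W_n(P_n,\rho M_n)$. Composing with $m_n$ on the left side and with $\rho(m_n)$ on the right side identifies it, up to quasi-isomorphism, with the restriction map $C_n((w_!P)|_{U_n},\tilde M_n)\to C^W_n(P|_{U_n\cap W},\tilde M_n|_{U_n\cap W})$. This is an isomorphism, because on each component $(w_!P)|_U$ is the extension by zero of $P|_{U\cap W}$. Finally $g\mapsto g|_W$ is an isomorphism $\mathcal K(X)(w_!P,T)\cong\mathcal K(W)(P,T|_W)$, and $\rho(\varepsilon\theta(g))=\rho(\varepsilon)\theta_W(g|_W)$. So (6) is a quasi-isomorphism.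

**Step 2: what happens over a member of the cover.** Let $W=U_i$. We show that $\theta_W$ is quasi-fully faithful and that, for a suitable $\rho$, $\rho M\cong\theta_W(\tilde M_{0,i})$ in $H^0(\mathcal H_W)$.

For the first claim, use Lemma 2 and the operator $(hs)_{k_0\dots k_{p-1}}=s_{i\,k_0\dots k_{p-1}}$ on the augmented Čech complex of a Hom complex for the cover $\{U_k\cap W\}$ of $W$. It makes sense since $U_i\cap U_{k_0\dots k_{p-1}}\cap W=U_{k_0\dots k_{p-1}}\cap W$. It satisfies $h\delta+\delta h=\mathrm{id}$, by the computation in Lemma 3, and commutes with the internal differential $d$. As $h$ lowers the cosimplicial degree by one, the contributions of $(-1)^nd$ cancel, and $h$ contracts the augmented total complex.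

For the second claim, let $c:\Delta\to\Delta$ adjoin a new least element, $c[n]=[n+1]$, with natural transformations $\partial:\mathrm{id}\Rightarrow c$, $j\mapsto j+1$, and $v:\mathrm{const}_{[0]}\Rightarrow c$, $0\mapsto0$. Define $r_n:C_{n+1}\to C_n^W$ by $(r_nY)_{k_0\dots k_n}=Y_{i\,k_0\dots k_n}$; this makes sense since $U_{i\,k_0\dots k_n}=U_{k_0\dots k_n}\cap W$. It is a map of diagrams $r:C\circ c\to C^W$: for $\alpha:[m]\to[n]$, $(C(c\alpha)Y)_{i\,k_0\dots k_n}$ is the restriction of $Y_{i\,k_{\alpha(0)}\dots k_{\alpha(m)}}$. Since $C\circ c\to C'\circ c$ is an objectwise trivial cofibration and $C'^W$ is injectively fibrant, $r$ followed by $C^W\to C'^W$ extends to $r':C'\circ c\to C'^W$. The composite $r\circ C(\partial)$ sends $Y$ to the family $Y_{k_0\dots k_n}|_{U_{k_0\dots k_n}\cap W}$; it is the restriction $C\to C^W$. So $\rho=r'\circ C'(\partial)$ is an allowed choice.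

For $M\in\lim C'$ we have $C'(\partial_n)(M_n)=M_{n+1}=C'(v_n)(M_0)$. Hence $\rho M=\Phi(M_0)$ for $\Phi=(r'_n\circ C'(v_n))_n:C'_0\to\lim C'^W$, which is a well-defined dg-functor because $c(\alpha)v_m=v_n$ for every $\alpha:[m]\to[n]$ and $r'$ is a map of diagrams. As $M_0\cong\tilde M_0$ in $H^0(C'_0)$, $\rho M\cong\Phi(\tilde M_0)$. Finally $\Phi(\tilde M_0)$ is the image of $(r_nC(v_n)\tilde M_0)_n$, and $(C(v_n)\tilde M_0)_{l_0\dots l_{n+1}}=\tilde M_{0,l_0}|_{U_{l_0\dots l_{n+1}}}$. So its component at $(k_0,\dots,k_n)$ is $\tilde M_{0,i}|_{U_{k_0\dots k_n}\cap W}$, that is, $\Phi(\tilde M_0)=\theta_W(\tilde M_{0,i})$.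

**Step 3: $\varepsilon$ is invertible in $H^0(\mathcal H)$, and $T|_{U_i}$ is homotopy equivalent to $\tilde M_{0,i}$ for every $i$.** With $W=U_i$ and $\rho$ as in Step 2, the morphism $\rho(\varepsilon):\theta_W(T|_W)\to\rho M\cong\theta_W(\tilde M_{0,i})$ is, in $H^0(\mathcal H_W)$, of the form $\theta_W(g)$ for a closed $g:T|_W\to\tilde M_{0,i}$. By (6) and full faithfulness of $\theta_W$, composition with $g$ is a quasi-isomorphism $\mathcal K(W)(P,T|_W)\to\mathcal K(W)(P,\tilde M_{0,i})$ for all $P$. By Yoneda $g$ is a homotopy equivalence, so $\rho(\varepsilon)$ is invertible. Now look at level $0$. We have $H^0(C'_0)\simeq\prod_kH^0(\mathcal K(U_k))$ and $H^0(C'^W_0)\simeq\prod_kH^0(\mathcal K(U_k\cap W))$, and $\rho_0$ corresponds to restriction, which is the identity in the factor $k=i$. So the $i$-th component of $\varepsilon_0$ is invertible. This holds for every $i$, so $\varepsilon_0$ is invertible in $H^0(C'_0)$, and $\varepsilon$ is invertible by Lemma 8(1).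

**Step 4: from $T$ to a complex of vector bundles.** Let $M\in\mathrm{holim}\,\mathfrak L(U_\bullet)$. By Lemma 8(3), $\mathrm{holim}\,\mathfrak L(U_\bullet)\to\mathcal H$ is quasi-fully faithful, so we may regard $M$ in $\mathcal H$, with $\tilde M_{0,i}\in\mathfrak L(U_i)$. Take $T,\varepsilon$ from Step 1. By Step 3, $T$ is perfect, and Lemma 9 gives a quasi-isomorphism $u:E\to T$ with $E\in\mathfrak L(X)$. Let $f=\varepsilon\circ\theta(u):\theta E\to M$, a morphism of $H^0(\mathrm{holim}\,\mathfrak L(U_\bullet))$. Since $u$ is only a quasi-isomorphism and not a homotopy equivalence, there is still something to prove. Let $\hat C$ be a cone of $f$ in the triangulated category $H^0(\mathrm{holim}\,\mathfrak L(U_\bullet))$ (Lemma 8(2)), and $C_i\in\mathfrak L(U_i)$ its level-$0$ components as in Lemma 8(4). We show that every $C_i$ is contractible.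

By exactness, $C_i$ is homotopy equivalent to the cone of a chain map $E|_{U_i}\to\tilde M_{0,i}$ that is homotopic to $u|_{U_i}$ followed by a homotopy equivalence. So $C_i$ is acyclic. By Lemma 8(4), $C_i|_{U_{ij}}$ and $C_j|_{U_{ij}}$ are both homotopy equivalent to the $(i,j)$-component at level $1$, hence to each other. A bounded acyclic complex of finitely generated locally free modules is locally contractible: it splits near each point from the top, as in Step 3 of Lemma 9. So each $x\in X$ has an open neighborhood $W_x\subset U_j$, for some $j=j(x)$, with $C_j|_{W_x}$ contractible. Since $U_i\cap W_x\subset U_{ij}$, the complex $C_i|_{U_i\cap W_x}$ is contractible for every $i$. Let $W_1,\dots,W_m$ be finitely many of the $W_x$ that cover $X$.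

Fix $i$ and let $\mathcal E=\mathcal Hom^\bullet(C_i,C_i)$, a bounded complex of sheaves on $U_i$. It is a complex of $\mathcal R|_{U_i}$-modules, with linear differential, because $\mathcal R$ acts through the center of $\mathcal A$. This is where the central hypothesis enters: $\{U_i\cap W_k\}$ is the restriction to $U_i$ of a cover of $X$, so Lemma 3 applies with $V=U_i$ and gives exact augmented Čech complexes for the terms of $\mathcal E$. As $\mathcal E$ is bounded, $\Gamma(U_i,\mathcal E)$ is quasi-isomorphic to the total Čech complex. In each Čech degree this is a product of complexes $\Gamma(U_i\cap W_{k_0}\cap\dots\cap W_{k_p},\mathcal E)$, which are endomorphism complexes of contractible complexes, hence acyclic. So the total Čech complex is acyclic, and $\Gamma(U_i,\mathcal E)$ is acyclic. Therefore the cocycle $\mathrm{id}_{C_i}$ is a coboundary: $C_i$ is contractible.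

So the cone of $f_0$ is zero in $H^0$, $f_0$ is invertible, and by Lemma 8(1) $f:\theta E\to M$ is an isomorphism in $H^0(\mathrm{holim}\,\mathfrak L(U_\bullet))$. The functor is essentially surjective on $H^0$, and together with quasi-full faithfulness it is a quasi-equivalence. If $\mathcal A$ is commutative, take $\mathcal R=\mathcal A$. $\blacksquare$
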